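\title{Crosscap numbers and Jones coefficients of hyperbolic knots}

\begin{abstract}
Let $C(K)$ be the crosscap number of a knot $K\subset S^3$, and let $T_K$ be the sum of the absolute values of the second and the penultimate coefficients of its Jones polynomial. For alternating links, $C$ is bounded above and below by linear functions of $T$. We show that neither bound extends to all hyperbolic knots. The pretzel knots $P(-2,3,5,\dots,5)$ with $n\ge2$ columns of five crossings are hyperbolic, have $T=1$, and have crosscap number between $n-1$ and $n+1$. In the other direction, there are hyperbolic knots with crosscap number $2$ and $T$ arbitrarily large. Thus on hyperbolic knots neither of $C$ and $T$ is bounded by any function of the other.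
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $L\subset S^3$ be a link with $k_L$ components. For a compact connected non-orientable surface $S\subset S^3$ with $\partial S=L$ put
\[
C(S)=2-\chi(S)-k_L .
\]
This is the number of projective plane summands of the closed surface obtained by capping $\partial S$ with disks. The \emph{crosscap number} $C(L)$ is the minimum of $C(S)$ over all such $S$; it is the non-orientable counterpart of the genus. For a knot, $C(S)=1-\chi(S)=b_1(S)$, so $C(K)\ge1$, with equality exactly when $K$ bounds a M\"obius band.

Let $d_+$ and $d_-$ be the highest and the lowest power of $t$ that occur in the Jones polynomial $V(L)$, and let $\beta_L$ and $\beta'_L$ be the coefficients of $t^{d_+-1}$ and $t^{d_-+1}$. Put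
\[
T_L=|\beta_L|+|\beta'_L| .
\]
The trefoil, with $V=t+t^3-t^4$, has $T=1$; the figure-eight knot, with $V=t^{-2}-t^{-1}+1-t+t^2$, has $T=2$. Passing to the mirror image replaces $t$ by $t^{-1}$, which exchanges $\beta_L$ and $\beta'_L$, and it does not change $C$. So neither $T$ nor $C$ depends on chirality conventions.

The number $T_L$ is computed from any diagram, while $C(L)$ is a minimum over all spanning surfaces, so an estimate of $C$ by $T$ is useful whenever it holds. We quote the following from McConkey~\cite{McC}. Kalfagianni and Lee showed that the crosscap number of an alternating link is bounded above and below by linear functions of $T_L$. McConkey proves similar bounds for Conway sums of non-splittable, twist-reduced, strongly alternating tangles, one instance being $\lceil T_L/6\rceil-k_L\le C(L)\le 2T_L+k_L+8$; all links covered there are hyperbolic. Neither linear bound holds for all knots: there are infinite families of non-hyperbolic knots in which $C$ and $T$ grow independently. For example, the negative Whitehead double, formed with the blackboard framing, of the connected sum of $m$ trefoils has $C\le3$ and $T\ge m$. Since these counterexamples are not hyperbolic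 and the links for which McConkey proves the bounds are, one might guess that hyperbolicity is the right hypothesis. This is the question posed in~\cite{McC}:

\medskip
\noindent\emph{Do there exist constants $a>0$, $b>0$ and $c,d\in\mathbb R$ such that every hyperbolic knot $K$ satisfies $aT_K-c\le C(K)\le bT_K+d$?}
\medskip

The answer is no, and each inequality fails separately.

\begin{theorem}\label{thm:A}
For $n\ge2$ let $P_n=P(-2,3,5,\dots,5)$ be the pretzel knot with $n$ columns of five crossings. Then $P_n$ is a hyperbolic knot, $T_{P_n}=1$, and $n-1\le C(P_n)\le n+1$.
\end{theorem}

\begin{theorem}\label{thm:B}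
For every $k\ge1$ there is a hyperbolic knot $K$ with $C(K)=2$ and $T_K\ge k+1$.
\end{theorem}

Every hyperbolic knot has $C\ge2$ (Lemma~\ref{lem:two}), so the value $2$ in Theorem~\ref{thm:B} is the smallest possible.

\begin{corollary}\label{cor:main}
There is no function $f\colon\mathbb R\to\mathbb R$ such that $C(K)\le f(T_K)$ for all hyperbolic knots $K$, and no function $g\colon\mathbb R\to\mathbb R$ such that $T_K\le g(C(K))$ for all hyperbolic knots $K$.
\end{corollary}

\begin{proof}
Such an $f$ would satisfy $n-1\le f(1)$ for all $n\ge2$ by Theorem~\ref{thm:A}, and such a $g$ would satisfy $k+1\le g(2)$ for all $k\ge1$ by Theorem~\ref{thm:B}.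
\end{proof}

Taking $f(y)=by+d$ rules out the upper bound in the question, and taking $g(y)=(y+c)/a$ rules out the lower bound. In particular Theorem~\ref{thm:A} alone answers the question.

Both theorems exploit the fact that $T$ sees only the two ends of the Jones polynomial. For Theorem~\ref{thm:A} we start from the alternating knots $P(2,3,5,\dots,5)$, for which $C$ and $T$ both grow like $n$. Replacing the column $2$ by $-2$ leaves the estimates for $C$ untouched (Section~\ref{sec:crosscap}), but it makes the lowest terms of the Kauffman bracket cancel, and the coefficient that grew with $n$ becomes $0$ (Section~\ref{sec:jonesP}). Hyperbolicity is read off from the Seifert fibered double branched cover (Section~\ref{sec:hypP}). For Theorem~\ref{thm:B} we attach a band to a knotted annulus so as to obtain a punctured Klein bottle. When the band is twisted many times, one end of the Jones polynomial of the boundary depends only on the annulus (Section~\ref{sec:twist}). The band can therefore follow any arc, and a theorem of Myers supplies an arc that makes the boundary hyperbolic (Section~\ref{sec:klein}).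

\section{Conventions and standard facts}\label{sec:conv}

\subsection*{The Kauffman bracket}
Let $\delta=-A^2-A^{-2}$. The bracket $\langle D\rangle\in\mathbb Z[A^{\pm1}]$ of an unoriented diagram $D$ is computed by replacing each crossing by $A$ times one smoothing plus $A^{-1}$ times the other, by the usual rule, and by giving a diagram of $j$ disjoint circles the value $\delta^j$. Thus $\langle\emptyset\rangle=1$ and a single circle has bracket $\delta$. If $D$ represents the oriented link $L$ and has writhe $w(D)$, then
\begin{equation}\label{eq:jones}
V(L)=(-A^3)^{-w(D)}\langle D\rangle/\delta,\qquad t=A^{-4},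
\end{equation}
and $V$ satisfies the skein relation
\begin{equation}\label{eq:skein}
t^{-1}V(L_+)-tV(L_-)=(t^{1/2}-t^{-1/2})V(L_0)
\end{equation}
for a positive crossing, a negative crossing and the oriented smoothing. We put $x=A^4=t^{-1}$, so that
\[
\delta=-A^{-2}(1+x)=-A^{2}(1+x^{-1}),\qquad \delta^2-1=x+1+x^{-1},
\]
and we write $\doteq$ for equality up to a sign and a power of $A$. The number $T_L$ can be read from any Laurent polynomial in $x$ that is $\doteq V(L)$. We shall obtain $V$ as a quotient by a power of $1+x$, and we use the following rule. If $N=(1+x)^sf$ with $f$ a Laurent polynomial and $\varepsilon=\pm1$, then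
\begin{equation}\label{eq:divide}
\begin{aligned}
N&=\varepsilon x^{d}\bigl(1+cx+O(x^2)\bigr) &&\Longrightarrow&& f=\varepsilon x^{d}\bigl(1+(c-s)x+O(x^2)\bigr),\\
N&=\varepsilon x^{d}\bigl(1+cx^{-1}+O(x^{-2})\bigr) &&\Longrightarrow&& f=\varepsilon x^{d-s}\bigl(1+(c-s)x^{-1}+O(x^{-2})\bigr),
\end{aligned}
\end{equation}
because $(1+x)^s=1+sx+\cdots=x^s(1+sx^{-1}+\cdots)$.

\subsection*{Tori and hyperbolicity}
We write $\nu(\cdot)$ for a closed regular neighborhood and $E(K)=S^3\setminus\operatorname{int}\nu(K)$ for the exterior of a knot. A 3-manifold is \emph{irreducible} if every embedded sphere bounds a ball. A two-sided surface $G$, properly embedded or contained in the boundary and not a sphere or a disk, is \emph{incompressible} if the boundary of every disk $D$ with $D\cap G=\partial D$ bounds a disk in $G$; by the loop theorem this holds if and only if each component of $G$ is $\pi_1$-injective. A torus is \emph{essential} if it is incompressible and not parallel to a boundary component. We use three textbook facts.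
\begin{itemize}
\item[(F1)] Knot exteriors and handlebodies are irreducible, and every torus in $S^3$ bounds a solid torus on at least one side.
\item[(F2)] A compressible torus in an irreducible orientable 3-manifold bounds a solid torus or lies in a ball.
\item[(F3)] (Thurston.) A knot in $S^3$ is hyperbolic if and only if it is non-trivial, is not a torus knot, and its exterior contains no essential torus.
\end{itemize}

\begin{lemma}\label{lem:two}
Every hyperbolic knot $K$ has $C(K)\ge2$.
\end{lemma}

\begin{proof}
If $C(K)=1$, then $K$ bounds a M\"obius band, so $K$ is a curve winding twice along a solid torus $W$ about the core of the band, and it is parallel to a curve on $\partial W$. If the core is unknotted, $K$ is the unknot or a torus knot $T(2,s)$. If the core is knotted, $\partial W$ is incompressible outside $W$; it is incompressible in $W\setminus K$ because the winding number of $K$ is not $0$; and it is not parallel to $\partial E(K)$ because the winding number is not $\pm1$. In each case (F3) shows that $K$ is not hyperbolic.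
\end{proof}

\section{The crosscap number of the pretzel knots}\label{sec:crosscap}

Take two horizontal disks in the plane, one above the other, and join them by $N$ vertical bands with $p_1,\dots,p_N$ half twists. The boundary of this \emph{pretzel surface} is the pretzel link $P(p_1,\dots,p_N)$; the $i$-th band contributes a column of $|p_i|$ crossings, and the sign of $p_i$ records the direction of twisting (Figure~\ref{fig:pretzel}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\foreach \x/\p in {0/{-2},1.5/3,3/5,4.5/5} {
  \draw (\x,0) rectangle (\x+0.8,1.2);
  \node at (\x+0.4,0.6) {$\p$};}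
\foreach \x in {0,1.5,3} {
  \draw[thick] (\x+0.6,1.2) .. controls (\x+0.6,1.6) and (\x+1.7,1.6) .. (\x+1.7,1.2);
  \draw[thick] (\x+0.6,0) .. controls (\x+0.6,-0.4) and (\x+1.7,-0.4) .. (\x+1.7,0);}
\draw[thick] (0.2,1.2) .. controls (0.2,2.3) and (5.1,2.3) .. (5.1,1.2);
\draw[thick] (0.2,0) .. controls (0.2,-1.1) and (5.1,-1.1) .. (5.1,0);
\end{tikzpicture}
\caption{The pretzel knot $P(-2,3,5,5)$. A box labeled $p$ contains two vertical strands with $p$ half twists. The pretzel surface consists of the region under the top arc, the region over the bottom arc, and one twisted band in each box.}\label{fig:pretzel}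
\end{figure}

For $n\ge0$ let $P_n=P(-2,3,5,\dots,5)$ and $P_n^+=P(2,3,5,\dots,5)$, with $n$ fives. These are knots. Indeed, an odd column joins each of its left ends to a right end, so the $n+1$ odd columns together form two arcs, each running from the left of the block to its right; the even column joins the two left ends of the block to each other and the two right ends to each other. The diagram of $P_n^+$ is alternating.

An upper bound for $C$ needs one surface. A lower bound must hold for all spanning surfaces at once, so we look for a quantity that is independent of the surface and is at most $b_1(S)$. The first homology of the double branched cover provides one. Let $S$ be a connected spanning surface of a knot $K$. For a cycle $w$ on $S$ let $\tilde w$ be the cycle in $S^3\setminus S$ obtained by pushing $w$ off $S$ to both sides. The Gordon--Litherland form is $\mathcal G_S(v,w)=\operatorname{lk}(v,\tilde w)$ on $H_1(S)\cong\mathbb Z^{b_1(S)}$, and its matrix is a presentation matrix of $H_1(\Sigma;\mathbb Z)$, where $\Sigma$ is the double cover of $S^3$ branched along $K$~\cite{GL}. Reducing modulo a prime $p$,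
\begin{equation}\label{eq:GL}
\dim H_1(\Sigma;\mathbb F_p)=\text{nullity of }\mathcal G_S \bmod p\ \le\ b_1(S).
\end{equation}
The equality lets us compute the left side from one convenient surface; the inequality then applies to every surface.

\begin{proposition}\label{prop:crosscap}
For $n\ge1$ we have $n-1\le C(P_n)\le n+1$ and $n-1\le C(P_n^+)\le n+1$.
\end{proposition}

\begin{proof}
Let $F_n$ be the pretzel surface and $(p_i)=(\pm2,3,5,\dots,5)$. Then $\chi(F_n)=2-(n+2)=-n$. A loop through the first two bands passes an odd number of half twists, so it is the core of a M\"obius band and $F_n$ is non-orientable. Hence $C\le1-\chi(F_n)=n+1$.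

For the lower bound, record a cycle on $F_n$ by the signed number $v_i$ of times that it runs up the $i$-th band. This identifies $H_1(F_n)$ with $\Lambda=\{v\in\mathbb Z^{n+2}:\sum v_i=0\}$. We compute $\operatorname{lk}(v,\tilde w)$ by counting crossings. Where $v$ meets $w$ inside one of the flat disks, the upper and the lower push-off of $w$ give crossings of opposite signs, which cancel. In the $i$-th band, a strand of $v$ makes $|p_i|$ crossings of the same sign with each of the two push-offs of a strand of $w$, and the linking number is half the signed count. Therefore, up to a global sign,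
\[
\mathcal G_{F_n}(v,w)=\sum_i p_iv_iw_i .
\]
Since $\Lambda$ is a direct summand of $\mathbb Z^{n+2}$, we have $\Lambda\otimes\mathbb F_5=\{v\in\mathbb F_5^{\,n+2}:\sum v_i=0\}$, and on this space the form is $p_1v_1w_1+p_2v_2w_2$. A vector $v$ lies in the radical if and only if $(p_1v_1,p_2v_2,0,\dots,0)$ is orthogonal to all $w$ with $\sum w_i=0$, that is, is a multiple of $(1,\dots,1)$. As $n\ge1$, the last coordinate forces the multiple to be $0$, and as $p_1,p_2$ are units modulo $5$ this means $v_1=v_2=0$. The radical is $\{v_1=v_2=0,\ \sum v_i=0\}$, of dimension $n-1$. By~\eqref{eq:GL}, every non-orientable spanning surface $S$ has $C(S)=b_1(S)\ge n-1$.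
\end{proof}

The argument uses only that the $n$ repeated columns are divisible by a prime not dividing $p_1p_2$. The choice of $5$ is forced by the Jones polynomial.

\section{The Jones polynomial of the pretzel knots}\label{sec:jonesP}

In a vertical column write $\parallel$ for two vertical strands and $\asymp$ for the other smoothing, which joins the two top ends and joins the two bottom ends. We call a column positive if each of its crossings expands as $A\,{\parallel}+A^{-1}{\asymp}$; a negative column is obtained by replacing $A$ by $A^{-1}$. The opposite convention gives the mirror image.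

\begin{lemma}\label{lem:pretzel}
A positive column of $p$ crossings expands as $a\,{\parallel}+b\,{\asymp}$ with
\[
\delta b=(-1)^pA^{-3p}\bigl(1-(-1)^px^p\bigr),\qquad
\delta(b+\delta a)=(-1)^pA^{-3p}\bigl(1+(-1)^px^p(x+1+x^{-1})\bigr).
\]
If the columns of a pretzel diagram $D$ expand as $a_i\,{\parallel}+b_i\,{\asymp}$, then
\[
\langle D\rangle=\prod_i(b_i+\delta a_i)+(\delta^2-1)\prod_ib_i .
\]
\end{lemma}

\begin{proof}
Vertical stacking is a product with unit $\parallel$ and with ${\asymp}\cdot{\asymp}=\delta\,{\asymp}$. In $(A\,{\parallel}+A^{-1}{\asymp})^p$ the coefficient of $\parallel$ is $a=A^p$. The map ${\parallel}\mapsto1$, ${\asymp}\mapsto\delta$ is multiplicative and sends one crossing to $A+A^{-1}\delta=-A^{-3}$, so $a+\delta b=(-A^{-3})^p$. Hence $\delta b=(-A^{-3})^p-A^p$ and $\delta(b+\delta a)=(-A^{-3})^p+(\delta^2-1)A^p$, which are the stated formulas since $A^p=A^{-3p}x^p$.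

Choose $\parallel$ in $j$ columns and $\asymp$ in the others. If $j\ge1$, there is one circle between each pair of cyclically consecutive columns $\parallel$, so there are $j$ circles. If $j=0$, there are two circles, one on top and one at the bottom. The product $\prod(b_i+\delta a_i)$ weights every choice by $\delta^j$, which is correct except for $j=0$, where $1$ must be replaced by $\delta^2$.
\end{proof}

The columns that we need give
\[
\begin{array}{c|c|c}
p&\delta b&\delta(b+\delta a)\\ \hline
2&A^{-6}(1-x^2)&A^{-6}(1+x+x^2+x^3)\\
-2&-A^{-2}(1-x^2)&A^{-2}x^{-1}(1+x+x^2+x^3)\\
3&-A^{-9}(1+x^3)&-A^{-9}(1-x^2-x^3-x^4)\\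
5&-A^{-15}(1+x^5)&-A^{-15}(1-x^4-x^5-x^6)
\end{array}
\]
where the row $-2$ comes from the row $2$ by $A\mapsto A^{-1}$: for instance $A^6(1-x^{-2})=-A^{-2}(1-x^2)$. Put
\begin{align*}
\lambda&=(x^2+x+1)(x^2-1)(1+x^3)=(x^6-1)(x+1)=-1-x+x^6+x^7,\\
\mu&=(1+x+x^2+x^3)(1-x^2-x^3-x^4)=1+x-x^3-3x^4-3x^5-2x^6-x^7 .
\end{align*}
Multiply the formula for $\langle D\rangle$ in Lemma~\ref{lem:pretzel} by $\delta^{n+2}$, one factor for each column, and use~\eqref{eq:jones} and $\delta\doteq1+x$. After removing a common unit we get
\begin{equation}\label{eq:VP}
V(P_n)\doteq\frac{N_n}{(1+x)^{n+3}},\qquad N_n=\lambda\,(1+x^5)^n+\mu\,(1-x^4-x^5-x^6)^n,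
\end{equation}
and in the same way
\[
V(P_n^+)\doteq\frac{N_n^+}{(1+x)^{n+3}},\qquad N_n^+=-\lambda\,(1+x^5)^n+x\mu\,(1-x^4-x^5-x^6)^n .
\]
The two numerators differ only in the relative sign and the relative position of their summands. The following example shows what this does.

\begin{example}\label{ex:small}
In $N_n^+$ nothing cancels at the low end: $-\lambda=1+x+O(x^2)$ and $x\mu=x+O(x^2)$ give $N_n^+=1+2x+O(x^2)$, and by~\eqref{eq:divide} the second coefficient of $V(P_n^+)$ at this end is $2-(n+3)=-(n+1)$, up to the overall sign. The growth comes entirely from the denominator.

In $N_n$ the terms $-1-x$ of $\lambda$ cancel the terms $1+x$ of $\mu$; in fact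
\begin{equation}\label{eq:cancel}
\lambda+\mu=-x^3-3x^4-3x^5-x^6=-x^3(1+x)^3 .
\end{equation}
For $n=0$ this says $V(P_0)\doteq1$, as it must, since $P(-2,3)$ is a closed 2-braid with one crossing left after cancellation. The low end of $N_n$ has moved up to $x^3$, so the second coefficient is decided at $x^4$, and this is the first degree in which a column of five crossings contributes to the numerator. For $n=1$,
\[
N_1=-x^3-4x^4-6x^5-4x^6+4x^8+7x^9+8x^{10}+7x^{11}+4x^{12}+x^{13}=(1+x)^4(x^9+x^7-x^3),
\]
so $V(P_1)\doteq1+t^2-t^6$, which up to a power of $t$ is the Jones polynomial of the torus knot $T(3,5)$. The coefficient $-4=-3-1$ of $x^4$ is exactly absorbed by the denominator $(1+x)^4$.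
\end{example}

\begin{proposition}\label{prop:TP}
For $n\ge2$ we have $T_{P_n}=1$.
\end{proposition}

\begin{proof}
\emph{Low end in $x$.} We have $(1+x^5)^n=1+O(x^5)$ and $(1-x^4-x^5-x^6)^n=1-nx^4+O(x^5)$. With $\mu=1+O(x)$ and~\eqref{eq:cancel},
\[
N_n=\lambda+\mu-nx^4+O(x^5)=-x^3\bigl(1+(n+3)x+O(x^2)\bigr).
\]
By~\eqref{eq:divide} the quotient in~\eqref{eq:VP} is $-x^3(1+0\cdot x+O(x^2))$. The second coefficient at this end is $0$.

\emph{High end in $x$.} The second summand of $N_n$ is
\[
(-1)^{n+1}x^{7+6n}\bigl(1+2x^{-1}+\cdots\bigr)\bigl(1+x^{-1}+\cdots\bigr)^n=(-1)^{n+1}x^{7+6n}\bigl(1+(n+2)x^{-1}+O(x^{-2})\bigr).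
\]
The first summand has degree $7+5n$, and $7+5n\le(7+6n)-2$ because $n\ge2$, so it does not affect the two leading coefficients. By~\eqref{eq:divide} the quotient is $(-1)^{n+1}x^{5n+4}(1-x^{-1}+O(x^{-2}))$. The second coefficient at this end has absolute value $1$, and $T_{P_n}=0+1$.
\end{proof}

\begin{remark}
The same computation at the high end of $N_n^+$, whose summands have degrees $7+5n$ and $8+6n$, gives a second coefficient of absolute value $1$ for $n\ge1$. So $T_{P_n^+}=n+2$, in line with Proposition~\ref{prop:crosscap} and the linear bounds for alternating knots. If the fives in $P_n$ are replaced by an odd $p\ge7$, the numerator is $\lambda+\mu+O(x^6)$, the second coefficient at the low end has absolute value $|3-(n+3)|=n$, and $T$ grows again.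
\end{remark}

\section{Hyperbolicity of the pretzel knots}\label{sec:hypP}

The following proposition is also a special case of the classification of non-hyperbolic Montesinos links of Bonahon--Siebenmann and Oertel; see~\cite{Oer}. We give a direct proof.

\begin{proposition}\label{prop:hypP}
For $n\ge2$ the knot $P_n$ is hyperbolic.
\end{proposition}

Throughout this section $n\ge2$, $K=P_n$, $\pi\colon\Sigma\to S^3$ is the double cover branched along $K$, and $\tau$ is the covering involution. By (F3) the main point is to exclude essential tori in $E(K)$. These are hard to see in $S^3$, but their preimages lie in a Seifert fibered space, where incompressible tori are completely understood.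

\subsection*{Seifert fibered spaces}
A Seifert fibration of a compact orientable 3-manifold $Z$ is a decomposition into circles, the fibers, each of which is the core of a solid torus made of fibers; the neighboring fibers wind $e\ge1$ times along this core. The number $e$ is the \emph{order} of the fiber, which is \emph{exceptional} if $e\ge2$ and \emph{regular} otherwise. The space of fibers is a surface $B$, the base, and $\chi^{\mathrm{orb}}=\chi(B)-\sum_i(1-1/e_i)$, where $e_1,\dots,e_r$ are the orders of the exceptional fibers. A surface in $Z$ is \emph{vertical} if it is a union of regular fibers and \emph{horizontal} if it is transverse to all fibers. Let the base be a sphere or a disk, so that the fibers can be oriented coherently, and let $h\in\pi_1(Z)$ be the class of a regular fiber. The following facts are standard (Waldhausen; Jaco; Hatcher's notes~\cite{Hat}).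
\begin{itemize}
\item[(S1)] If $\chi^{\mathrm{orb}}<0$ or $\partial Z\neq\emptyset$, then $Z$ is irreducible and $h$ is central of infinite order. If the base is a disk, $\pi_1(Z)/\langle h\rangle$ is the free product of the groups $\mathbb Z/e_i$.
\item[(S2)] If $\chi^{\mathrm{orb}}<0$, then every Seifert fibration of $Z$ is carried to the given one by a homeomorphism of $Z$; in particular it has the same base and the same orders $e_i$. (All exceptions to uniqueness in the classification in~\cite{Hat} have $\chi^{\mathrm{orb}}\ge0$.)
\item[(S3)] If $Z$ is irreducible, an incompressible torus in $Z$ is isotopic to a vertical or a horizontal surface. A horizontal surface is a branched cover of the base; its Euler characteristic is a positive multiple of $\chi^{\mathrm{orb}}$, and it has boundary if $Z$ does. So if $\chi^{\mathrm{orb}}<0$ or $\partial Z\ne\emptyset$, every incompressible torus is isotopic to a vertical one.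
\item[(S4)] A vertical torus lies over a simple closed curve in the base. The part of $Z$ over a disk bounded by this curve is a solid torus if it contains at most one exceptional fiber.
\end{itemize}

By Montesinos, $\Sigma$ is Seifert fibered over $S^2$ with $n+2\ge4$ exceptional fibers, of orders $2,3,5,\dots,5$: each column lies in a ball meeting $K$ in two arcs, and the preimage of this ball is a fibered solid torus about the corresponding exceptional fiber. The involution $\tau$ sends fibers to fibers. On the boundary of each of these solid tori it acts as $-1$ on $H_1$, so it reverses the direction of the fibers. We have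
\[
\chi^{\mathrm{orb}}=2-\tfrac12-\tfrac23-\tfrac{4n}5=\tfrac56-\tfrac{4n}5<0,
\]
so (S1)--(S3) apply to $\Sigma$. This is where $n\ge2$ enters; for $n=1$ there are three exceptional fibers and $\chi^{\mathrm{orb}}=\frac1{30}$.

\begin{lemma}\label{lem:prime}
The knot $K$ is non-trivial, prime, and not a torus knot.
\end{lemma}

\begin{proof}
The double branched cover of the unknot is $S^3$, whereas $\pi_1(\Sigma)$ is infinite by (S1). If $K=K'\#K''$, then $\Sigma=\Sigma'\#\Sigma''$ is the connected sum of the double branched covers. As $\Sigma$ is irreducible, one summand is $S^3$, and a knot whose double branched cover is $S^3$ is trivial by Waldhausen~\cite{Wal}. So $K$ is prime.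

The double branched cover of the torus knot $T(r,s)$ is the Brieskorn manifold $\Sigma(2,r,s)$, and the Seifert fibration of $S^3$ with $T(r,s)$ as a regular fiber lifts to it. If $rs$ is odd, the base is unchanged and the orders are $2,r,s$. If $r$ is even, the base is a double cover of $S^2$ branched over two points and the orders are $r/2,s,s$. In both cases there are at most three exceptional fibers. By (S2), $\Sigma$ has no such fibration.
\end{proof}

Suppose now that $\mathcal T\subset E(K)$ is an essential torus. Let $U$ be the side of $\mathcal T$ in $S^3$ that does not contain $K$, and let $W$ be the other side. Since $\mathcal T$ is incompressible, $U$ is not a solid torus. By (F1), $W$ is a solid torus, and $U$ is the exterior of a non-trivial knot, the core of $W$. Put $\widetilde U=\pi^{-1}(U)$ and $\widetilde W=\pi^{-1}(W)$. An incompressible surface need not lift to an incompressible surface in a branched cover, because a compressing disk upstairs may cross the branch set. Primeness excludes this.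

\begin{lemma}\label{lem:lift}
Each component of $\pi^{-1}(\mathcal T)$ is incompressible in $\Sigma$.
\end{lemma}

\begin{proof}
It suffices to show that the components are $\pi_1$-injective in $\widetilde U$ and in $\widetilde W$; van Kampen's theorem then gives injectivity in $\Sigma$. A component $\widetilde{\mathcal T}$ is an unbranched cover of $\mathcal T$, so $\pi_1(\widetilde{\mathcal T})\to\pi_1(\mathcal T)\to\pi_1(U)$ is injective. This map factors through the fundamental group of a component of $\widetilde U$, which settles that side.

Suppose that $\partial\widetilde W$ is compressible in $\widetilde W$. By the equivariant loop theorem~\cite{MY,KT} there is a compressing disk $\widetilde D$, transverse to the fixed set of $\tau$, with $\tau\widetilde D\cap\widetilde D=\emptyset$ or $\tau\widetilde D=\widetilde D$. Let $D=\pi(\widetilde D)\subset W$. In both cases $\partial D$ is a simple closed curve in $\mathcal T$ covered by the essential curve $\partial\widetilde D$, so $\partial D$ is essential in $\mathcal T$.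

If $\tau\widetilde D\cap\widetilde D=\emptyset$, then $\widetilde D$ contains no fixed point and $D$ is an embedded disk in $W\setminus K$. It compresses $\mathcal T$ in the complement of $K$, a contradiction.

If $\tau\widetilde D=\widetilde D$, then $\tau|_{\widetilde D}$ is an involution of a disk with isolated fixed points, hence a rotation with exactly one fixed point. So $D$ is a meridian disk of $W$ meeting $K$ transversely in one point. Cutting $W$ along $D$ gives a ball meeting $K$ in one arc, and this exhibits $K$ as the connected sum of the core of $W$ with the knot type of the arc. The core is non-trivial and $K$ is prime, so the arc is unknotted. Then $K$ is isotopic in $W$ to the core, and $\mathcal T$ is parallel to $\partial E(K)$, a contradiction.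
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:hypP}]
By Lemma~\ref{lem:prime} and (F3) it suffices to derive a contradiction from the existence of $\mathcal T$. Let $\ell$ be the winding number of $K$ in $W$. The cover $\widetilde U\to U$ is classified by the map $H_1(U)\to\mathbb Z/2$ given by the linking number with $K$. The group $H_1(U)\cong\mathbb Z$ is generated by the meridian of $W$, which lies on $\mathcal T$ and has linking number $\pm\ell$ with $K$.

\emph{Case $\ell$ odd.} Then $\widetilde{\mathcal T}=\pi^{-1}(\mathcal T)$ is connected, and we compare the action of $\tau$ on this torus with its action on the fiber. Since $\pi\tau=\pi$ and $\pi_*\colon H_1(\widetilde{\mathcal T})\to H_1(\mathcal T)$ is injective, $\tau$ acts trivially on $H_1(\widetilde{\mathcal T})$; so every closed curve $\varphi$ on $\widetilde{\mathcal T}$ is freely homotopic in $\widetilde{\mathcal T}$ to $\tau\varphi$. By Lemma~\ref{lem:lift} and (S3), $\widetilde{\mathcal T}$ is isotopic to a vertical torus, so we can choose $\varphi$ freely homotopic in $\Sigma$ to an oriented regular fiber. Then $\tau\varphi$ is freely homotopic to a regular fiber with the opposite orientation. Hence $h$ is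 conjugate to $h^{-1}$. As $h$ is central, $h^2=1$, contradicting (S1).

\emph{Case $\ell$ even.} Then $\widetilde U=U_1\sqcup U_2$ with each $U_i$ homeomorphic to $U$. We show that each $U_i$ contains exceptional fibers and that $\Sigma$ does not have enough of them. By Lemma~\ref{lem:lift} and (S3) we may isotope the fibration of $\Sigma$ so that $\partial U_1$ is vertical. Then $U_1$ and $Z=\Sigma\setminus\operatorname{int}U_1$ are Seifert fibered over disks. The torus $\partial U_2$ is incompressible in $Z$, so by (S1) and (S3) an isotopy of the fibration supported in the interior of $Z$ makes it vertical. Since $U_2$ is the side of $\partial U_2$ that does not contain $\partial Z$, it is Seifert fibered over a disk. The exceptional fibers in $U_1$ and in $U_2$ form disjoint sets of exceptional fibers of $\Sigma$, and by (S4) each set has at least two elements, since $U$ is not a solid torus.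

Let $e_1,\dots,e_r$ be the orders in $U_1$. By (S1), $\bigoplus_i\mathbb Z/e_i$ is a quotient of $H_1(U_1)\cong\mathbb Z$. It is therefore cyclic, so the $e_i$ are pairwise coprime. Thus they form a subset of $\{2,3,5\}$ with at least two elements, and this subset contains $2$ or $3$. Moreover $\chi^{\mathrm{orb}}\le1-\frac12-\frac23<0$ for $U_1$, so by (S2) the homeomorphic manifold $U_2$ has the same orders. Then $2$ or $3$ occurs twice among the orders $2,3,5,\dots,5$ of $\Sigma$, a contradiction.
\end{proof}

Propositions~\ref{prop:crosscap}, \ref{prop:TP} and~\ref{prop:hypP} prove Theorem~\ref{thm:A}.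

\section{Twisting a band}\label{sec:twist}

We turn to Theorem~\ref{thm:B}. A knot with $C\le2$ bounds a very simple surface, and we must make $T$ large without adding to the topology of that surface. Twisting a band does not change the surface abstractly, and its effect on the Jones polynomial is explicit.

Let $L_0$ be a two-component link and $B$ an embedded band meeting $L_0$ in two opposite sides, one on each component. Let $K_0$ be the band sum: remove these two sides from $L_0$ and insert the other two, the \emph{edges} of $B$. Traversing $K_0$, one passes along one edge from the first component to the second and returns along the other edge, so the edges are antiparallel. Let $K_m$, $m\in\mathbb Z$, be the band sum after $m$ full twists are added to $B$, with the sign chosen so that for $m>0$ the $2m$ new crossings are positive. Orient $L_0$ so that it agrees with $K_0$ away from $B$; the same orientation agrees with every $K_m$, since full twists do not change how the ends of the edges are connected.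

\begin{lemma}\label{lem:twist}
For $m\ge1$,
\[
V(K_m)=t^{2m}V(K_0)+t^{1/2}(t-1)\,V(L_0)\,\bigl(1+t^2+\dots+t^{2m-2}\bigr).
\]
\end{lemma}

\begin{proof}
Apply~\eqref{eq:skein} to one of the new positive crossings of $K_m$. Changing it produces a pair of crossings that cancel, which gives $K_{m-1}$. As the edges are antiparallel, the oriented smoothing cuts across the band, and the two halves of the band retract to give $L_0$. Thus $V(K_m)=t^2V(K_{m-1})+t^{1/2}(t-1)V(L_0)$, and the formula follows by induction.
\end{proof}

As $m$ grows, the term $t^{2m}V(K_0)$, the only one that depends on how the band is embedded, moves to high degrees, and the low end of $V(K_m)$ is that of $t^{1/2}(t-1)V(L_0)$.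

\begin{example}
Draw the positive Hopf link $L_0$ as two overlapping counterclockwise circles, and let $B$ be a flat band across the lens-shaped region common to the two disks. The band divides the lens into two monogons, so $K_0$ is the unknot, and the $K_m$ are twist knots. From~\eqref{eq:skein}, $V(L_0)=-t^{1/2}-t^{5/2}$, so
\[
V(K_m)=t^{2m}+(t-t^2+t^3-t^4)(1+t^2+\dots+t^{2m-2}).
\]
For $m=1$ the term $t^{2m}$ still interferes and we get the trefoil polynomial $t+t^3-t^4$. For all $m\ge2$ the polynomial begins with $t-t^2$.
\end{example}

We need $L_0$ to bound an annulus, so that adding the band gives $\chi=-1$, and to have a large second coefficient. Parallels of connected sums have both properties, because the relevant invariant is multiplicative and second coefficients add up under products. For a diagram $D$ let $D^2$ be the diagram obtained by replacing each strand by two parallel strands in the plane. The normalized $N$-dimensional colored Jones polynomial $\mathcal J_N(J)$ of a knot $J$ is obtained by cabling a diagram of writhe $0$ with the Chebyshev polynomial $S_{N-1}(z)$, where $z^i$ stands for $i$ parallel copies, and dividing the bracket by its value for the unknot. Since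 $S_2(z)=z^2-1$,
\begin{equation}\label{eq:cable}
\langle D^2\rangle-1=(\delta^2-1)\,\mathcal J_3(J)\qquad\text{if } w(D)=0 .
\end{equation}
The invariant $\mathcal J_N$ is multiplicative under connected sum. For the figure-eight knot, the formula of Habiro and Le (proof in Masbaum~\cite{Mas}) reads, in our variable $x=A^4$,
\[
\mathcal J_N(4_1)=\sum_{i\ge0}\prod_{l=1}^{i}\bigl(x^{\frac{N+l}2}-x^{-\frac{N+l}2}\bigr)\bigl(x^{\frac{N-l}2}-x^{-\frac{N-l}2}\bigr)=\sum_{i\ge0}\prod_{l=1}^{i}\bigl(x^N+x^{-N}-x^l-x^{-l}\bigr).
\]
The right side is invariant under $x\mapsto x^{-1}$, as $4_1$ is amphichiral, so the convention for the variable does not matter; for $N=2$ it gives $x^2-x+1-x^{-1}+x^{-2}=V(4_1)$.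

\begin{lemma}\label{lem:L0}
Let $k\ge1$, let $J$ be the connected sum of $k$ figure-eight knots, and let $L_0$ be the boundary of an annulus with core $J$ and framing $0$. For either relative orientation of the components,
\[
V(L_0)=-t^{-6k-1/2}\bigl(1-kt+O(t^2)\bigr).
\]
\end{lemma}

\begin{proof}
Let $D$ be the connected sum of $k$ standard four-crossing diagrams of $4_1$, so $w(D)=0$. The blackboard framing of $D$ equals its writhe, so $D^2$ is a diagram of $L_0$. Each crossing of $D$ gives two self-crossings and two mixed crossings of $D^2$, so $w(D^2)=2w(D)\pm2w(D)=0$ for either orientation, and $V(L_0)=\langle D^2\rangle/\delta$. For $N=3$ the factor with $l=3$ vanishes, and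
\[
\mathcal J_3(4_1)=1+(x^3-x-x^{-1}+x^{-3})(1+x^3-x^2-x^{-2}+x^{-3})=x^6\bigl(1-x^{-1}+O(x^{-2})\bigr).
\]
By~\eqref{eq:cable} and multiplicativity,
\[
\langle D^2\rangle=(x+1+x^{-1})\,\mathcal J_3(4_1)^k+1=x^{6k+1}\bigl(1+(1-k)x^{-1}+O(x^{-2})\bigr);
\]
the summand $1$ does not reach the two leading terms because $6k+1\ge7$, and this is where $k\ge1$ is used. Dividing by $\delta=-A^2(1+x^{-1})$ gives $-A^{-2}x^{6k+1}(1-kx^{-1}+O(x^{-2}))$. Now substitute $x^{-1}=t$ and $A^{-2}=t^{1/2}$.
\end{proof}

\section{Hyperbolic knots bounding punctured Klein bottles}\label{sec:klein}

Fix $k\ge1$, let $J$ be as in Lemma~\ref{lem:L0}, and let $M=E(J)$. Let $R\subset\nu(J)$ be a properly embedded annulus with core $J$ and framing $0$, with $\nu(J)\cong R\times[-1,1]$ and $R=R\times0$. Put $L_0=\partial R\subset\partial M$. We attach a band to $R$ along an arc $\gamma\subset M$ joining the two components of $L_0$. The choice of $\gamma$ matters. If $\gamma$ stays in a collar of $\partial M$ and the resulting surface is non-orientable, its boundary lies in a solid torus with knotted core $J$ and has winding number $2$ there, so it is a satellite knot by the argument of Lemma~\ref{lem:two}. The arc has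 to destroy such tori, and the following theorem provides one that does.

\begin{theorem}[Myers~\cite{Mye}]\label{thm:myers}
Let $M$ be a compact connected orientable 3-manifold whose boundary contains no 2-spheres. Every properly embedded arc in $M$ is homotopic rel endpoints to a properly embedded arc whose exterior $Y$ is excellent. In particular $Y$ is irreducible, $\partial Y$ is incompressible in $Y$, and every properly embedded incompressible torus or annulus in $Y$ is parallel into $\partial Y$.
\end{theorem}

\subsection*{Construction}
Choose such an arc $\gamma\subset M$ with one endpoint on each component of $L_0$, and let $Y=M\setminus\operatorname{int}\nu(\gamma)$. Then $\partial Y$ is obtained from the torus $\partial M$ by adding a tube, so it is connected of genus $2$. Let $B\subset\nu(\gamma)$ be a band with core $\gamma$, with its ends on $L_0$ and its edges on $\partial\nu(\gamma)$. The surface $R\cup B$ has $\chi=-1$ and connected boundary, and adding a half twist to $B$ toggles its orientability. Choose $B$ so that $S_0=R\cup B$ is non-orientable; it is then a once-punctured Klein bottle. Let $S_m$ be obtained by adding $m$ full twists to $B$ as in Section~\ref{sec:twist},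 and let $K_m=\partial S_m$. The handlebody $H=\nu(J)\cup\nu(\gamma)$ does not depend on $m$, we have $S^3=H\cup Y$, and $H$ is an interval bundle over $S_m$ with $K_m\subset\partial H$.

\begin{proposition}\label{prop:hypK}
For every $m\in\mathbb Z$ the knot $K_m$ is hyperbolic.
\end{proposition}

Write $S=S_m$, $K=K_m$ and $E=E(K)$. Let $\mathcal A=\nu(K)\cap\partial H$, an annular neighborhood of $K$ in $\partial H=\partial Y$, and let $F=\partial H\setminus\operatorname{int}\mathcal A$. Removing $\nu(K)$ only pushes $\mathcal A$ slightly into $Y$ and into $H$, so we may write
\[
E=Y\cup_FH,\qquad\partial E=\mathcal A_Y\cup\mathcal A_H,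
\]
where $\mathcal A_Y$ and $\mathcal A_H$ are the two copies of $\mathcal A$. The bundle projection $H\to S$ restricts to the orientation double cover $F\to S$. Since $S$ is non-orientable, $F$ is connected; it has $\chi(F)=-2$ and two boundary curves $\partial_+F$, $\partial_-F$, so it is a twice-punctured torus. In particular $K$ does not separate $\partial Y$ and is essential there.

\begin{lemma}\label{lem:group}
The surface $F$ is $\pi_1$-injective in $H$, in $Y$ and in $E$. The knot $K$ is non-trivial and not a torus knot. The class of $K$ in $\pi_1(H)$ is non-trivial and not a proper power.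
\end{lemma}

\begin{proof}
The map $\pi_1(F)\to\pi_1(H)=\pi_1(S)$ is induced by a double cover, so it is injective with image of index $2$. The curves $\partial_\pm F$ are parallel to $K$, hence essential in $\partial Y$, so $\pi_1(F)$ injects into $\pi_1(\partial Y)$, which injects into $\pi_1(Y)$ by Theorem~\ref{thm:myers}. Therefore $\pi_1(E)=\pi_1(Y)*_{\pi_1(F)}\pi_1(H)$ is a free product with amalgamation. It contains the non-abelian free group $\pi_1(F)$, so $K$ is non-trivial.

The amalgamated subgroup is proper in $\pi_1(H)$. It is also proper in $\pi_1(Y)$, because $\pi_1(Y)$ contains the genus-$2$ surface group $\pi_1(\partial Y)$ and so is not free. The center of an amalgam that is proper on both sides lies in the amalgamated subgroup~\cite{MKS}. A central element of $\pi_1(E)$ is thus central in $\pi_1(F)$, hence trivial. Torus knot groups have infinite center, so $K$ is not a torus knot.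

View $S$ as a boundary connected sum of two M\"obius bands with cores $y,z$. Then $\pi_1(S)$ is free on $y,z$, and $\partial S$ represents $y^2z^2$ up to conjugacy and inversion. Suppose that $y^2z^2=\zeta^l$ with $l\ge2$. Write $\zeta=\eta\zeta_0\eta^{-1}$ as a reduced word with $\zeta_0$ cyclically reduced; then $\eta\zeta_0^l\eta^{-1}$ is reduced, and since $y^2z^2$ is cyclically reduced, $\eta$ is empty. So $\zeta$ is the initial segment of $y^2z^2$ of length $4/l$, that is, $y$ or $y^2$, and $\zeta^l=y^4\ne y^2z^2$.
\end{proof}

It remains to show that an incompressible torus $\mathcal T\subset E$ is parallel to $\partial E$. We cut $\mathcal T$ along $F$ into annuli. Excellence controls the annuli in $Y$. The handlebody $H$ contains many annuli that are not boundary-parallel, but the annuli in $Y$ determine the curves along which $\mathcal T$ enters $H$, and for those curves the last statement of Lemma~\ref{lem:group} is enough.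

Isotope $\mathcal T$ to be transverse to $F$ with $|\mathcal T\cap F|$ minimal.

\begin{lemma}\label{lem:cut}
The intersection $\mathcal T\cap F$ is non-empty and cuts $\mathcal T$ into $\pi_1$-injective annuli lying alternately in $Y$ and in $H$. None of these annuli is parallel into $F$.
\end{lemma}

\begin{proof}
If $\mathcal T\subset H$, the free group $\pi_1(H)$ contains $\mathbb Z^2$, which is impossible. If $\mathcal T\subset Y$, then $\mathcal T$ is parallel to a component of $\partial Y$, which has genus $2$. So $\mathcal T\cap F\ne\emptyset$.

Both surfaces are $\pi_1$-injective in $E$, so a curve of $\mathcal T\cap F$ bounds a disk in $\mathcal T$ if and only if it bounds a disk in $F$. Suppose that such curves exist and take one that is innermost in $F$, bounding $D'\subset F$ and $D\subset\mathcal T$. The sphere $D\cup D'$ bounds a ball in $E$ by (F1). The rest of $\mathcal T$ is connected and lies outside this ball, since an incompressible torus does not lie in a ball. Moving $D$ across the ball and slightly past $D'$ reduces $|\mathcal T\cap F|$, a contradiction. So all curves are essential in $\mathcal T$ and cut it into annuli, which are $\pi_1$-injective in $E$ and hence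 in $Y$ or $H$.

Suppose that an annulus $G$ is parallel, through a product region in $Y$ or in $H$, to an annulus $G'\subset F$. Isotope $F$ by moving $G'$ across the product region and slightly past $G$. This removes all curves of $\mathcal T\cap G'$, among them $\partial G$, and creates none. The inverse ambient isotopy applied to $\mathcal T$ contradicts minimality.
\end{proof}

\begin{lemma}\label{lem:annuli}
Every annulus $G$ of $\mathcal T\cap Y$ or $\mathcal T\cap H$ is parallel, through a solid torus $W_G$ in $Y$ or in $H$, to an annulus $G'\subset\partial H=\partial Y$ that contains $\mathcal A$ and has $K$ as a core. One curve of $\partial G$ is parallel in $F$ to $\partial_+F$ and the other to $\partial_-F$.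
\end{lemma}

\begin{proof}
Let $G\subset Y$. By Theorem~\ref{thm:myers}, $G$ is parallel to an annulus $G'\subset\partial Y$ with $\partial G'=\partial G\subset\operatorname{int}F$. The connected set $\mathcal A$ is either disjoint from $G'$ or contained in it. In the first case $G'\subset F$, contrary to Lemma~\ref{lem:cut}. So $\mathcal A\subset G'$, and $K$, being essential in $\partial Y$, is a core of $G'$. Then $G'\setminus\operatorname{int}\mathcal A$ consists of two annuli in $F$, joining the curves of $\partial G$ to $\partial_+F$ and $\partial_-F$. Every curve of $\mathcal T\cap F$ is a boundary curve of some annulus in $Y$, so every such curve is parallel in $F$ to $\partial_+F$ or to $\partial_-F$.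

Let $G\subset H$. By what was just shown, the curves of $\partial G$ cobound an annulus $G'\subset\partial H$ whose core is parallel to $K$: it lies in $F$ if both curves are parallel to the same component of $\partial F$, and it contains $\mathcal A$ otherwise. Take a collar $\partial H\times[0,\epsilon]$ that meets $G$ in $\partial G\times[0,\epsilon]$, and push the torus $G\cup G'$ into the interior of $H$ by replacing $G'\cup(\partial G\times[0,\epsilon])$ with $G'\times\epsilon$. The resulting torus is compressible since $\pi_1(H)$ is free. It does not lie in a ball since it contains a curve freely homotopic to $K$, which is non-trivial in $\pi_1(H)$. By (F1) and (F2) it bounds a solid torus in $H$, necessarily on the side away from $\partial H$. Adding $G'\times[0,\epsilon]$ gives a solid torus $W_G$ with $\partial W_G=G\cup G'$ and $W_G\cap\partial H=G'$. The core of $G'$ represents $\zeta^l$ for a generator $\zeta$ of $\pi_1(W_G)$, and $|l|=1$ by Lemma~\ref{lem:group}. Hence $G$ is parallel to $G'$ through $W_G$. By Lemma~\ref{lem:cut}, $G'\not\subset F$, so $G'\supset\mathcal A$.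
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\fill[gray!25] (0,0) circle (0.5);
\draw (0,0) circle (0.5);
\node at (0,0) {$\nu(K)$};
\draw[thick] (-3,0)--(-0.5,0) (0.5,0)--(3,0);
\draw[dashed] (0,0) circle (1.4);
\fill (1.4,0) circle (1.5pt) (-1.4,0) circle (1.5pt);
\node[above right] at (1.4,0) {$c_1^+$};
\node[above left] at (-1.4,0) {$c_1^-$};
\node at (0,0.9) {$W_{G_Y}$};
\node at (0,-0.9) {$W_{G_H}$};
\node at (0,1.65) {$G_Y$};
\node at (0,-1.65) {$G_H$};
\node at (2.5,1.2) {$Y$};
\node at (2.5,-1.2) {$H$};
\node[right] at (3,0) {$F$};
\end{tikzpicture}
\caption{A cross-section transverse to the knot $K$; the full picture is the product with $S^1$. The surface $F$ (thick) separates the exterior of $K$ into $Y$ and $H$. The torus $G_Y\cup G_H$ (dashed) meets $F$ in the curves $c_1^\pm$, and the two solid tori $W_{G_Y}$, $W_{G_H}$ fill the region between it and $\partial\nu(K)$.}\label{fig:section}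
\end{figure}

\begin{proof}[Proof of Proposition~\ref{prop:hypK}]
By Lemma~\ref{lem:group} and (F3) it suffices to show that $\mathcal T$ is parallel to $\partial E$. By Lemma~\ref{lem:annuli}, each annulus of $\mathcal T\cap Y$ has one boundary curve on each side of $\mathcal A$, so the two sides carry the same number $r$ of curves. Number them $c_1^\pm,\dots,c_r^\pm$ by their distance from $\mathcal A$. Let $G\subset Y$ join $c_i^+$ to $c_j^-$. The curves in the interior of $G'$ are $c^+_1,\dots,c^+_{i-1}$ and $c^-_1,\dots,c^-_{j-1}$. They are exactly the boundary curves of the other annuli of $\mathcal T\cap Y$ that lie in $W_G$, since an annulus disjoint from $G$ lies inside $W_G$ or outside it. Each such annulus has one curve on each side, so $i=j$. The same argument applies in $H$. Thus the annulus in $Y$ and the annulus in $H$ that contain $c_i^\pm$ together form a closed surface. As $\mathcal T$ is connected, $r=1$ and $\mathcal T=G_Y\cup G_H$ (Figure~\ref{fig:section}).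

Let $F^\pm\subset F$ be the annulus between $c_1^\pm$ and $\partial_\pm F$. The boundary of $W_{G_Y}$ is the union of the four annuli $G_Y,F^+,\mathcal A_Y,F^-$, whose cores run once along $W_{G_Y}$. So $W_{G_Y}$ is a rectangle times $S^1$, with these annuli over the four sides. The same holds for $W_{G_H}$ with $G_H,F^+,\mathcal A_H,F^-$, and the circle fibers can be chosen to agree on $F^\pm$. The union $X=W_{G_Y}\cup W_{G_H}$ is a circle bundle over two rectangles glued along two opposite sides. Its boundary has the two components $\mathcal T$ and $\partial E$, so the base is an annulus, and $X$ is orientable, so the bundle is trivial. Hence $X$ is a torus times an interval, and $\mathcal T$ is parallel to $\partial E$.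
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Fix $k$, $\gamma$ and $B$ as above. Each $K_m$ is hyperbolic by Proposition~\ref{prop:hypK}. It bounds the non-orientable surface $S_m$ with $C(S_m)=1-\chi(S_m)=2$, so $C(K_m)=2$ by Lemma~\ref{lem:two}. The knot $K_m$ is the band sum of $L_0=\partial R$ along the twisted band, so Lemma~\ref{lem:twist} applies. By Lemma~\ref{lem:L0} its second term is
\[
t^{-6k}(1-t)\bigl(1-kt+O(t^2)\bigr)\bigl(1+O(t^2)\bigr)=t^{-6k}\bigl(1-(k+1)t+O(t^2)\bigr).
\]
Choose $m\ge1$ so large that the lowest power of $t$ in $t^{2m}V(K_0)$ is at least $-6k+2$. Then $V(K_m)=t^{-6k}(1-(k+1)t+O(t^2))$, so $|\beta'_{K_m}|=k+1$ and $T_{K_m}\ge k+1$.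
\end{proof}

\begin{thebibliography}{99}

\bibitem{GL} Gordon and Litherland, Invent. Math. 47 (1978).

\bibitem{Hat} Hatcher, \emph{Notes on basic 3-manifold topology}.

\bibitem{KT} Kim and Tollefson (1980).

\bibitem{MKS} Magnus, Karrass and Solitar, Corollary 4.5.

\bibitem{Mas} G. Masbaum, Algebr. Geom. Topol. 3 (2003), 537--556.

\bibitem{McC} Rob McConkey, \emph{Linear Bounds of the Crosscap Number of Knots}, arXiv:2308.09159 (2023).

\bibitem{MY} Meeks and Yau, Comment. Math. Helv. 56 (1981).

\bibitem{Mye} R. Myers, \emph{Excellent 1-manifolds in compact 3-manifolds}, Topology Appl. 49 (1993), 115--127.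

\bibitem{Oer} Oertel, Pacific J. Math. 111 (1984).

\bibitem{Wal} Waldhausen, Topology 8 (1969).

\end{thebibliography}
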